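\title{A Fr\"oberg-type conjecture for $r$-co-connected complexes fails for $r\ge 3$}

\begin{abstract}
For a finite simple graph $G$ and an integer $r\ge 1$, the $r$-co-connected complex $\Sigma_r(G)$ is generated by the complements of the $r$-sets of vertices that induce a connected subgraph. We consider the conjecture, posed in a paper of Deshpande, Roy and Sawant, that $\Sigma_r(G)$ is Cohen--Macaulay over a field $\mathbb F$ if and only if the clutter of connected $r$-sets is co-chordal. The conjecture holds for $r\le 2$ and fails for every $r\ge 3$. To a pure $(r-1)$-dimensional simplicial complex $K$ we attach a graph $G_K$ such that $\Sigma_r(G_K)$ is Cohen--Macaulay over $\mathbb F$ exactly when $H_{r-1}(K;\mathbb F)=0$. The six-vertex projective plane gives a counterexample with $r=3$ and $16$ vertices. We determine which sets of characteristics can occur, show that Cohen--Macaulayness over all fields does not imply co-chordality either, and characterize co-chordality of the clutters of the graphs $G_K$ when $r=3$.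
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $G$ is a finite simple graph with vertex set $V=V(G)$, $r\ge 1$ is an integer and $\mathbb F$ is a field. For $W\subseteq V$ we write $G[W]$ for the induced subgraph, and we call $W$ \emph{connected} if $G[W]$ is connected.

\subsection{Connected $r$-sets, an ideal and two complexes}

An \emph{$r$-uniform clutter} on $V$ is a family of $r$-subsets of $V$, called its \emph{circuits}. The \emph{$r$-connected clutter} $\mathrm{Con}_r(G)$ has the connected $r$-subsets of $V$ as circuits. Its circuit ideal, generated by the monomials $\prod_{v\in F}v$ with $F\in\mathrm{Con}_r(G)$ in the polynomial ring $S$ over $\mathbb F$ whose variables are the vertices, is the \emph{$r$-connected ideal} of $G$. For $r=2$ the circuits are the edges and the ideal is the edge ideal.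

A simplicial complex $\Delta$ on $V$ is a family of subsets of $V$ closed under taking subsets; we do not require every element of $V$ to be a vertex of $\Delta$. Its Stanley--Reisner ideal $I_\Delta\subseteq S$ is generated by the monomials $\prod_{v\in F}v$ with $F\notin\Delta$, and $\Delta$ is \emph{Cohen--Macaulay over $\mathbb F$} if $S/I_\Delta$ is a Cohen--Macaulay ring. The \emph{Alexander dual} of $\Delta$ is $\Delta^\vee=\{V\setminus F: F\notin\Delta\}$.

The \emph{$r$-independence complex} $\mathrm{Ind}_r(G)$ consists of the sets $W\subseteq V$ such that every connected component of $G[W]$ has fewer than $r$ vertices; for $r=2$ it is the usual independence complex. A component with at least $r$ vertices contains a connected $r$-set (start from one vertex and add one neighbor at a time). So $W$ is a non-face of $\mathrm{Ind}_r(G)$ exactly when it contains a circuit of $\mathrm{Con}_r(G)$, and the $r$-connected ideal is the Stanley--Reisner ideal of $\mathrm{Ind}_r(G)$. The \emph{$r$-co-connected complex} is the complex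
\[
\Sigma_r(G)=\bigl\langle\, V\setminus F \;:\; F\in \mathrm{Con}_r(G)\,\bigr\rangle
\]
generated by the complements of the circuits. A set of vertices is a face of $\Sigma_r(G)$ when its removal from $G$ leaves a component with at least $r$ vertices; in other words $\Sigma_r(G)=\mathrm{Ind}_r(G)^\vee$. We always assume $\mathrm{Con}_r(G)\ne\emptyset$, since otherwise $\Sigma_r(G)$ has no faces at all.

\subsection{Chordal clutters and the conjecture}

We use chordality in the sense of Bigdeli, Yazdan Pour and Zaare-Nahandi. Let $\mathcal C$ be an $r$-uniform clutter on $V$. An $(r-1)$-subset $e\subseteq V$ is a \emph{maximal subcircuit} of $\mathcal C$ if it is contained in a circuit. Put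
\[
N_{\mathcal C}[e]=e\cup\{c\in V: e\cup\{c\}\in\mathcal C\}.
\]
A maximal subcircuit $e$ is \emph{simplicial} if every $r$-subset of $N_{\mathcal C}[e]$ is a circuit. Let $\mathcal C\setminus e$ be the clutter obtained by removing all circuits that contain $e$; when $e$ is a simplicial maximal subcircuit, the passage from $\mathcal C$ to $\mathcal C\setminus e$ is a \emph{simplicial deletion}. The clutter $\mathcal C$ is \emph{chordal} if some sequence of simplicial deletions, possibly empty, transforms it into the empty clutter. The \emph{complement} $\overline{\mathcal C}$ consists of the $r$-subsets of $V$ that are not in $\mathcal C$, and $\mathcal C$ is \emph{co-chordal} if $\overline{\mathcal C}$ is chordal. The circuits of $\overline{\mathrm{Con}_r(G)}$ are the \emph{disconnected} $r$-sets of $G$.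

The following conjecture is posed in \cite{DRS}.

\begin{quote}
\textbf{Conjecture.} \emph{Let $G$ be a finite simple graph with $\mathrm{Con}_r(G)\neq\emptyset$. Then, for every field $\mathbb F$, the complex $\Sigma_r(G)$ is Cohen--Macaulay over $\mathbb F$ if and only if $\mathrm{Con}_r(G)$ is co-chordal.}
\end{quote}

The case $r=2$ explains the guess. A $2$-uniform clutter is a graph, a maximal subcircuit is a non-isolated vertex, and it is simplicial when its closed neighborhood is a clique; so the definition above extends the elimination of simplicial vertices in chordal graphs. By the Eagon--Reiner theorem, $\Sigma_r(G)$ is Cohen--Macaulay exactly when the $r$-connected ideal has a linear resolution, and Fr\"oberg's theorem says that an edge ideal has a linear resolution exactly when the complement graph is chordal. The conjecture is the statement obtained by replacing $2$ by $r$ throughout. One implication does hold for all $r$: co-chordality implies Cohen--Macaulayness over every field (Corollary~\ref{cor:easy}).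

There is also a reason for doubt. Co-chordality does not mention the field, so the conjecture would force Cohen--Macaulayness of $\Sigma_r(G)$ to be independent of $\mathbb F$. Cohen--Macaulayness amounts to the vanishing of certain homology groups of induced subcomplexes of $\mathrm{Ind}_r(G)$ (Proposition~\ref{prop:criterion}). For $r=2$ the only obstruction to this vanishing is an induced cycle, which every field sees. For $r\ge3$ the question is whether complexes of the special form $\mathrm{Ind}_r(G)$ are flexible enough to carry torsion in the relevant degree. They are, by the following construction.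

\subsection{Results}

\begin{definition}\label{def:GK}
Let $r\ge3$ and let $K$ be a finite pure simplicial complex of dimension $r-1$, with vertex set $X$ and set of facets $Y$; each $y\in Y$ is an $r$-subset of $X$. Regard $Y$ as a set disjoint from $X$. The graph $G_K$ has vertex set $X\sqcup Y$; both $X$ and $Y$ are cliques, and $x\in X$ is adjacent to $y\in Y$ if and only if $x\notin y$.
\end{definition}

Since $X$ is a clique with at least $r$ vertices, $\mathrm{Con}_r(G_K)\neq\emptyset$.

\begin{theorem}\label{thm:homology}
Let $r\ge 3$, let $K$ be as in Definition~\ref{def:GK} and let $\mathbb F$ be a field. Then $\Sigma_r(G_K)$ is Cohen--Macaulay over $\mathbb F$ if and only if $H_{r-1}(K;\mathbb F)=0$.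
\end{theorem}

\begin{theorem}\label{thm:rp2}
Let $K$ be the six-vertex triangulation of $\mathbb{RP}^2$ with facets
\[
123,\ 124,\ 135,\ 146,\ 156,\ 236,\ 245,\ 256,\ 345,\ 346 .
\]
Then $G_K$ has $16$ vertices, $\Sigma_3(G_K)$ is Cohen--Macaulay over $\mathbb F$ if and only if $\operatorname{char}\mathbb F\ne2$, and $\mathrm{Con}_3(G_K)$ is not co-chordal. In particular the conjecture fails, for example for $\mathbb F=\mathbb Q$.
\end{theorem}

\begin{theorem}\label{thm:allr}
\begin{itemize}
\item[(a)] For $r\le2$ the conjecture is true.
\item[(b)] Let $r\ge2$ and let $G$ be a graph with $\mathrm{Con}_r(G)\ne\emptyset$. The set of characteristics over which $\Sigma_r(G)$ is Cohen--Macaulay is either empty or contains $0$ and all but finitely many primes. For every $r\ge3$ all such sets occur. In particular the conjecture fails for every $r\ge3$.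
\end{itemize}
\end{theorem}

It follows that for $r\ge3$ there is no property of graphs, independent of the field, that is equivalent for every $\mathbb F$ to Cohen--Macaulayness of $\Sigma_r(G)$ over $\mathbb F$. One can try to repair the conjecture by asking for Cohen--Macaulayness over all fields at once. This version fails as well.

\begin{theorem}\label{thm:allfields}
For every $r\ge3$ there is a graph $G$ such that $\Sigma_r(G)$ is Cohen--Macaulay over every field and $\mathrm{Con}_r(G)$ is not co-chordal.
\end{theorem}

Finally, we describe the combinatorial side of the conjecture on the graphs $G_K$. Call $K$ \emph{erasable} if $Y$ can be ordered $y_1,\dots,y_s$ so that each $y_i$ has an $(r-1)$-subset contained in no $y_j$ with $j>i$.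

\begin{theorem}\label{thm:erasable}
Let $K$ be as in Definition~\ref{def:GK}. If $K$ is erasable, then $\mathrm{Con}_r(G_K)$ is co-chordal, for every $r\ge3$. For $r=3$, $\mathrm{Con}_3(G_K)$ is co-chordal if and only if $K$ is erasable.
\end{theorem}

Thus, for $r=3$, the two sides of the conjecture for $G_K$ are ``$H_2(K;\mathbb F)=0$'' and ``$K$ is erasable''.

Section~\ref{sec:prelim} turns Cohen--Macaulayness into a vanishing condition, shows that simplicial deletions preserve it, and settles $r\le2$. Section~\ref{sec:GK} reduces $\mathrm{Ind}_r(G_K)$ by simplicial deletions to a subdivision of $K$ and proves Theorem~\ref{thm:homology}. Sections~\ref{sec:char}, \ref{sec:cover} and~\ref{sec:erasable} prove the remaining theorems.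

\section{Cohen--Macaulayness, homology and simplicial deletions}\label{sec:prelim}

In this section $r\ge2$, except in Section~\ref{subsec:small}. Homology is simplicial homology with coefficients in $\mathbb F$ unless indicated otherwise, $\tilde H$ denotes reduced homology, and $\tilde H_j=H_j$ for $j\ge1$. For a complex $\Delta$ on $V$ and $W\subseteq V$, let $\Delta[W]=\{F\in\Delta:F\subseteq W\}$.

For an $r$-uniform clutter $\mathcal C$ on $V$, let $\Delta(\mathcal C)$ be the complex of all $F\subseteq V$ such that $|F|<r$ or all $r$-subsets of $F$ are circuits of $\mathcal C$. For $r=2$ this is the clique complex of a graph. A set is a face of $\mathrm{Ind}_r(G)$ exactly when it contains no connected $r$-set, so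
\[
\mathrm{Ind}_r(G)=\Delta\bigl(\overline{\mathrm{Con}_r(G)}\bigr).
\]

\subsection{The homological criterion}

We use two standard theorems. Let $\Delta$ be a complex on $V$ with $I_\Delta\ne0$, and let $\beta_{i,j}(I_\Delta)$ be the graded Betti numbers of $I_\Delta$ over $\mathbb F$. If $I_\Delta$ is generated in degree $r$, it has a \emph{linear resolution} when $\beta_{i,j}(I_\Delta)=0$ for all $j\neq i+r$.
\begin{itemize}
\item \emph{Eagon--Reiner theorem.} $\Delta^\vee$ is Cohen--Macaulay over $\mathbb F$ if and only if $I_\Delta$ is generated in a single degree and has a linear resolution over $\mathbb F$.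
\item \emph{Hochster's formula.} For $i\ge0$, $\beta_{i,j}(I_\Delta)=\sum_{|W|=j}\dim_{\mathbb F}\tilde H_{|W|-i-2}(\Delta[W])$.
\end{itemize}

\begin{proposition}\label{prop:criterion}
Let $r\ge2$ and $\mathrm{Con}_r(G)\ne\emptyset$. Then $\Sigma_r(G)$ is Cohen--Macaulay over $\mathbb F$ if and only if $\tilde H_j(\mathrm{Ind}_r(G)[W];\mathbb F)=0$ for all $W\subseteq V$ and all $j\ge r-1$.
\end{proposition}

\begin{proof}
Put $\Delta=\mathrm{Ind}_r(G)$. The ideal $I_\Delta$ is nonzero and generated in degree $r$. In Hochster's formula write $j=|W|-i-2$; the condition $i\ge 0$ becomes $j\le|W|-2$, and $|W|=i+r$ becomes $j=r-2$. So $\Sigma_r(G)=\Delta^\vee$ is Cohen--Macaulay if and only if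
\begin{equation}\label{eq:linear}
\tilde H_j(\Delta[W])=0\quad\text{for all $W$ and all $j\le |W|-2$ with $j\neq r-2$.}
\end{equation}
We compare \eqref{eq:linear} with the condition in the statement. For $W=\emptyset$ the only nonzero group is $\tilde H_{-1}$, which occurs in neither condition, because $-1>|W|-2$ and $-1<r-1$. Let $W\ne\emptyset$. The complex $\Delta[W]$ contains all subsets of $W$ of size at most $r-1$, so it has the same chains as the full simplex on $W$ in degrees up to $r-2$, and $\tilde H_j(\Delta[W])=0$ for $j<r-2$. Also $\tilde H_j(\Delta[W])=0$ for $j\ge|W|-1$: either $W\in\Delta$ and $\Delta[W]$ is a full simplex, or $\dim\Delta[W]\le|W|-2$. Hence both conditions say that $\tilde H_j(\Delta[W])=0$ for $r-1\le j\le|W|-2$.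
\end{proof}

Homology in degrees $j\ge r-1$ sees only the large faces.

\begin{lemma}\label{lem:top}
If two complexes $\Delta$ and $\Delta'$ have the same faces of size at least $r$, then $\tilde H_j(\Delta)=\tilde H_j(\Delta')$ for all $j\ge r-1$.
\end{lemma}

\begin{proof}
For $j\ge r-1$ the $j$-chains and $(j+1)$-chains are spanned by faces of sizes $j+1\ge r$ and $j+2$, and the boundary of a face is given by the same formula in both complexes. So the $j$-cycles agree and the $j$-boundaries agree.
\end{proof}

\subsection{Simplicial deletions preserve the criterion}

If $e$ is simplicial, then $N_{\mathcal C}[e]$ is the only maximal face of $\Delta(\mathcal C)$ that contains $e$. Removing all faces that contain $e$ is then a collapse and does not change homology. A deletion removes the same faces except $e$ itself, and $e$ is too small to matter by Lemma~\ref{lem:top}. The same picture holds in each induced subcomplex.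

\begin{lemma}\label{lem:deletion}
Let $e$ be a simplicial maximal subcircuit of an $r$-uniform clutter $\mathcal C$ on $V$. For all $W\subseteq V$ and $j\ge r-1$,
\[
\tilde H_j\bigl(\Delta(\mathcal C\setminus e)[W]\bigr)\cong\tilde H_j\bigl(\Delta(\mathcal C)[W]\bigr).
\]
\end{lemma}

\begin{proof}
Let $N=N_{\mathcal C}[e]$. A set of size at least $r$ has an $r$-subset containing $e$ exactly when it contains $e$, so
\[
\Delta(\mathcal C\setminus e)=\Delta(\mathcal C)\setminus\{F: e\subsetneq F\}.
\]
If $F\in\Delta(\mathcal C)$ and $F\supsetneq e$, then $e\cup\{c\}\in\mathcal C$ for each $c\in F\setminus e$, so $F\subseteq N$. Since $e$ is simplicial, $N\in\Delta(\mathcal C)$. Hence the faces of $\Delta(\mathcal C)$ containing $e$ are exactly the sets $F$ with $e\subseteq F\subseteq N$.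

Put $\Delta=\Delta(\mathcal C)[W]$, $\Delta'=\Delta(\mathcal C\setminus e)[W]$ and $M=N\cap W$. If $e\not\subseteq W$ or $M=e$, then no face of $\Delta$ properly contains $e$ and $\Delta=\Delta'$. Otherwise $e\subsetneq M$. Let $\Delta''=\{F\in\Delta: e\not\subseteq F\}$. The complexes $\Delta''$ and $\Delta'$ differ only in the face $e$, of size $r-1$, so by Lemma~\ref{lem:top} it suffices to show that the relative chain complex $C_*(\Delta,\Delta'')$ is acyclic. It has as basis the sets $F$ with $e\subseteq F\subseteq M$. Order $M$ so that the elements of $M\setminus e$ come first. Removing from $F$ an element of $e$ gives a face of $\Delta''$, so only the terms $F\setminus\{c\}$ with $c\in F\setminus e$ survive in the relative boundary, and their signs are those of the boundary of $F\setminus e$. Thus $F\mapsto F\setminus e$ identifies $C_*(\Delta,\Delta'')$, after a shift of degree by $r-1$, with the augmented chain complex of the full simplex on $M\setminus e$. This complex is acyclic because $M\setminus e\ne\emptyset$.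
\end{proof}

The next statement is a known theorem of Bigdeli, Yazdan Pour and Zaare-Nahandi.

\begin{corollary}\label{cor:easy}
Let $r\ge2$ and $\mathrm{Con}_r(G)\neq\emptyset$. If $\mathrm{Con}_r(G)$ is co-chordal, then $\Sigma_r(G)$ is Cohen--Macaulay over every field.
\end{corollary}

\begin{proof}
Apply Lemma~\ref{lem:deletion} along a sequence of simplicial deletions from $\overline{\mathrm{Con}_r(G)}$ to $\emptyset$. The complex $\Delta(\emptyset)$ has dimension at most $r-2$, so its induced subcomplexes have no homology in degrees $j\ge r-1$. Now use Proposition~\ref{prop:criterion}.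
\end{proof}

\subsection{The cases $r\le2$}\label{subsec:small}

\begin{proof}[Proof of Theorem~\ref{thm:allr}(a)]
Let $r=1$. Every vertex is a connected $1$-set, so $\overline{\mathrm{Con}_1(G)}=\emptyset$ is chordal. The complex $\Sigma_1(G)$ is the boundary of the simplex on $V$; its Stanley--Reisner ring is $S$ modulo the single nonzero element $\prod_{v\in V}v$, hence Cohen--Macaulay. Both sides of the conjecture always hold.

Let $r=2$. One implication is Corollary~\ref{cor:easy}. For the other, suppose that $\Sigma_2(G)$ is Cohen--Macaulay over $\mathbb F$, and let $\overline G$ be the complement graph, whose edge set is $\overline{\mathrm{Con}_2(G)}$ and whose clique complex is $\mathrm{Ind}_2(G)$. If $W$ were the vertex set of an induced cycle of length at least $4$ in $\overline G$, then $\mathrm{Ind}_2(G)[W]$ would be that cycle, with $H_1\ne0$, contradicting Proposition~\ref{prop:criterion}. So $\overline G$ is a chordal graph; this is one half of Fr\"oberg's theorem. By the theorems of Dirac and of Fulkerson and Gross, a chordal graph has a perfect elimination ordering: an ordering $v_1,\dots,v_n$ of its vertices in which the neighbors of $v_i$ among $v_{i+1},\dots,v_n$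 form a clique, for each $i$. Go through $v_1,\dots,v_n$ in this order. When $v_i$ is reached, the remaining edges are those of $\overline G$ inside $\{v_i,\dots,v_n\}$. If $v_i$ lies on none of them, skip it. Otherwise its closed neighborhood in the remaining graph consists of $v_i$ and its later neighbors, a clique all of whose edges remain; so $\{v_i\}$ is simplicial and we delete it. At the end no edge is left.
\end{proof}

\section{The graphs $G_K$}\label{sec:GK}

From now on $r\ge3$ and $K$, $X$, $Y$ are as in Definition~\ref{def:GK}. A facet $y$ plays two roles. In ``$x\in y$'', ``$A\subseteq y$'' and ``$y\cap y'$'' it is a subset of $X$; in a set such as $A\cup\{y\}$ it is a vertex of $G_K$.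

We want a graph whose disconnected $r$-sets are the facets of a prescribed complex. The difficulty is that disconnectedness is decided by pairs of vertices, while the facets of $K$ are arbitrary $r$-sets. The remedy is to subdivide: place a new vertex $y$ in each facet $y$ and cone off the boundary of the facet. The facets of the subdivision are the sets $A\cup\{y\}$ with $A\subset y$ and $|A|=r-1$, and these are described by the pairwise relation $x\in y$. In $G_K$ this relation is non-adjacency, so the sets $A\cup\{y\}$ are disconnected, while the cliques on $X$ and $Y$ make every subset of $X$ or of $Y$ connected. The price is that some sets with two or more elements of $Y$ are disconnected too. These will be removed by simplicial deletions.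

\begin{example}\label{ex:two}
Let $r=3$ and let $K$ have the two facets $y=123$ and $y'=124$. The graph $G_K$ consists of the clique on $\{1,2,3,4\}$ and the edges $yy'$, $4y$, $3y'$. Its disconnected triples are
\[
12y,\ 13y,\ 23y,\qquad 12y',\ 14y',\ 24y',\qquad 1yy',\ 2yy'.
\]
The first six triangulate $K$ with a new vertex in each triangle. The last two are unwanted; together with $12y$ and $12y'$ they bound the tetrahedron $\{1,2,y,y'\}$, which is a face of $\mathrm{Ind}_3(G_K)$. The pair $e=\{y,y'\}$ has neighborhood $N[e]=\{1,2,y,y'\}$, all four triples of which are circuits. So $e$ is simplicial, and deleting it removes $1yy'$ and $2yy'$ and leaves the subdivision of $K$.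

The same step works for any $K$ with $r=3$. The unwanted triples are the $\{x,y,y'\}$ with $x\in y\cap y'$. For $e=\{y,y'\}$ with $y\cap y'\neq\emptyset$ the neighborhood is $e\cup(y\cap y')$, with three or four elements. Its triples either contain $e$ or contain only one element of $Y$, so none of them is removed when another pair of facets is deleted. Deleting all such pairs, in any order, leaves the subdivision of $K$.
\end{example}

\subsection{Incident sets}

Every $F\subseteq X\sqcup Y$ is written $F=A\cup B$ with \emph{$X$-part} $A=F\cap X$ and \emph{$Y$-part} $B=F\cap Y$. For $\emptyset\ne B\subseteq Y$ let $\bigcap B\subseteq X$ be the intersection of the facets in $B$. Call $A\cup B$ \emph{incident} if $A\neq\emptyset$, $B\neq\emptyset$ and $A\subseteq\bigcap B$. Put $\mathcal C_K=\overline{\mathrm{Con}_r(G_K)}$.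

\begin{lemma}\label{lem:incident}
\begin{itemize}
\item[(a)] The circuits of $\mathcal C_K$ are the incident sets of size $r$.
\item[(b)] A subset of an incident set that meets both $X$ and $Y$ is incident.
\item[(c)] If $|F|\ge r$ and every $r$-subset of $F$ is incident, then $F$ is incident.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $F=A\cup B$ the graphs $G_K[A]$ and $G_K[B]$ are complete. So $G_K[F]$ is disconnected if and only if $A,B\ne\emptyset$ and no edge joins $A$ to $B$, that is, $x\in y$ for all $x\in A$, $y\in B$. Part (b) is immediate from this pairwise form of the definition. (c) An $r$-subset of $F$ meets $X$ and $Y$, so $F$ does; any $x\in A$ and $y\in B$ lie in a common $r$-subset of $F$, so $x\in y$.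
\end{proof}

\subsection{Deleting the circuits with several facets}

Let
\[
\mathcal C^1_K=\{A\cup\{y\}: y\in Y,\ A\subset y,\ |A|=r-1\}
\]
be the set of circuits of $\mathcal C_K$ whose $Y$-part is a single facet. For $r>3$ the order of the deletions matters in two ways. First, we treat larger $Y$-parts before smaller ones, so that the neighborhood of $e=A_0\cup B$ contains no element of $Y$ outside $B$. Second, for fixed $B$ the $X$-parts run through all subsets of $\bigcap B$ of a fixed size, and these have to be removed in a suitable order. For instance, let $r=5$, $|B|=2$ and $\bigcap B=\{1,2,3,4\}$, so the $X$-parts are $123,124,134,234$. After deleting $\{1,2\}\cup B$, the set $\{3,4\}\cup B$ is not simplicial: its neighborhood contains $\{1,2,3\}\cup B$, which is gone. The lexicographic order avoids this: $12$ removes $123$ and $124$, then $13$ removes $134$, then $23$ removes $234$.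

\begin{lemma}\label{lem:reduce}
Some sequence of simplicial deletions transforms $\mathcal C_K$ into $\mathcal C_K^1$.
\end{lemma}

\begin{proof}
Fix a linear order on $X$, and order the $k$-subsets of $X$, read as increasing sequences, lexicographically. For a $(k+1)$-set $A\subseteq X$ let $\mathrm{in}(A)$ be the set of its $k$ smallest elements; this is the lexicographically smallest $k$-subset of $A$.

For $m=r-1,r-2,\dots,2$ put $k=r-1-m$ and treat the $m$-subsets $B\subseteq Y$ one after another. For each $B$ treat the $k$-subsets $A_0\subseteq\bigcap B$ in lexicographic order: delete $e=A_0\cup B$ if it lies in a remaining circuit, and skip it otherwise. The circuits of $\mathcal C_K$ with $Y$-part $B$ are the $A\cup B$ with $A\subseteq\bigcap B$ and $|A|=k+1$. We claim that each deletion is simplicial and that, when the pair $(B,A_0)$ is reached, the remaining circuits of $\mathcal C_K$ are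
\begin{itemize}
\item[(i)] all circuits whose $Y$-part has size less than $m$,
\item[(ii)] all circuits whose $Y$-part is an $m$-set treated after $B$,
\item[(iii)] the circuits $A\cup B$ with $\mathrm{in}(A)\ge A_0$.
\end{itemize}
This holds for the first pair, because all $Y$-parts have size at most $r-1$ and $A_0=\emptyset$ when $m=r-1$.

Assume it holds at $(B,A_0)$. A remaining circuit containing $e$ has $Y$-part containing $B$ and of size at most $m$, so it equals $A_0\cup\{c\}\cup B$ with $c\in\bigcap B\setminus A_0$. Since $\mathrm{in}(A_0\cup\{c\})\le A_0$, this circuit remains if and only if $\mathrm{in}(A_0\cup\{c\})=A_0$, that is, $c$ is larger than every element of $A_0$. Hence the remaining circuits containing $e$ are exactly the $A\cup B$ with $\mathrm{in}(A)=A_0$, and the neighborhood of $e$ in the remaining clutter is $N=A_1\cup B$, where $A_1$ consists of $A_0$ and all $c\in\bigcap B$ larger than every element of $A_0$.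

Suppose $e$ is not skipped, and let $F=A\cup B'$ be an $r$-subset of $N$. We have $|B|\le r-1$, and $|A_1|\le|\bigcap B|\le r-1$ because $B$ contains two distinct $r$-sets; this is where $m\ge 2$ is used. So $F$ meets both $X$ and $Y$, and $F\in\mathcal C_K$ by Lemma~\ref{lem:incident}(a),(b). If $|B'|<m$, then $F$ remains by (i). If $B'=B$, then $A$ is a $(k+1)$-subset of $A_1$. The $k$ smallest elements of $A_1$ form $A_0$, so for $i\le k$ the $i$-th smallest element of $A$ is at least the $i$-th smallest element of $A_0$. Thus $\mathrm{in}(A)\ge A_0$ and $F$ remains by (iii). Hence $e$ is simplicial.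

Whether $e$ is deleted or skipped, the circuits with $Y$-part $B$ left afterwards are those with $\mathrm{in}(A)>A_0$, and no other circuit is touched. Since $\mathrm{in}(A)$ is a $k$-subset of $\bigcap B$, this is (iii) for the next $A_0$; after the last $A_0$ no circuit with $Y$-part $B$ is left. (If $|\bigcap B|<k$ there was none.) So the claim passes to the next pair, and at the end exactly the circuits with one facet remain.
\end{proof}

\subsection{The subdivision and the proof of Theorem~\ref{thm:homology}}

Let $K'$ be the complex generated by the circuits of $\mathcal C^1_K$.

\begin{lemma}\label{lem:subdiv}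
The faces of $\Delta(\mathcal C^1_K)$ of size at least $r$ are the circuits of $\mathcal C_K^1$, and $H_{r-1}(\Delta(\mathcal C^1_K))\cong H_{r-1}(K)$.
\end{lemma}

\begin{proof}
Suppose $F=A\cup B$ has size $r+1$ and all its $r$-subsets lie in $\mathcal C^1_K$; then each of them has exactly one element in $Y$. If $A$ and $B$ are both nonempty, removing an element of $A$ or of $B$ gives $r$-subsets with $|B|$ and $|B|-1$ elements in $Y$, and these numbers are not both $1$. If $A$ or $B$ is empty, the $r$-subsets have $r$ or $0$ elements in $Y$. So there is no face of size $r+1$, which proves the first statement. By Lemma~\ref{lem:top}, $H_{r-1}(\Delta(\mathcal C^1_K))=H_{r-1}(K')$.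

The facets of $K'$ containing the vertex $y$ generate the cone with apex $y$ over the boundary of the simplex $y$. Since $K$ is pure, every face of $K$ other than a facet lies in such a boundary. So $K'$ is obtained from $K$ by replacing each facet with the cone over its boundary: it is the stellar subdivision of $K$ at all facets. The map $|K'|\to|K|$ that fixes $X$, sends $y$ to the barycenter of the simplex $y$ and is linear on simplices is a homeomorphism, and $H_{r-1}(K')\cong H_{r-1}(K)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:homology}]
We have $\mathrm{Ind}_r(G_K)=\Delta(\mathcal C_K)$. By Proposition~\ref{prop:criterion} and Lemmas~\ref{lem:deletion} and~\ref{lem:reduce}, $\Sigma_r(G_K)$ is Cohen--Macaulay over $\mathbb F$ if and only if $\tilde H_j(\Delta^1[W])=0$ for all $W$ and all $j\ge r-1$, where $\Delta^1=\Delta(\mathcal C^1_K)$. By Lemma~\ref{lem:subdiv}, $\Delta^1$ has dimension $r-1$. So only $j=r-1$ matters, and $H_{r-1}(\Delta^1[W])$ is the space of $(r-1)$-cycles of $\Delta^1$ supported in $W$. All these spaces are contained in $H_{r-1}(\Delta^1)\cong H_{r-1}(K)$, with equality for $W=X\sqcup Y$.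
\end{proof}

\begin{remark}
The arguments of this section also make sense for $r=2$, where $K$ is a graph. The hypothesis $r\ge3$ is needed for the examples: for a graph $K$ the dimension of $H_1(K;\mathbb F)$ is the number of edges minus the number of vertices plus the number of components, whatever the field.
\end{remark}

\section{Dependence on the characteristic}\label{sec:char}

By Theorem~\ref{thm:homology} and Corollary~\ref{cor:easy}, a complex $K$ whose top homology vanishes over one field but not over another gives a counterexample to the conjecture.

\begin{proof}[Proof of Theorem~\ref{thm:rp2}]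
The graph $G_K$ has $6+10=16$ vertices. The links of the vertices $1,\dots,6$ in $K$ are the $5$-cycles
\[
2\,3\,5\,6\,4,\quad 1\,3\,6\,5\,4,\quad 1\,2\,6\,4\,5,\quad 1\,2\,5\,3\,6,\quad 1\,3\,4\,2\,6,\quad 1\,4\,3\,2\,5 .
\]
Each passes through all five other vertices, so each of the $15$ pairs lies in exactly two triangles, and $K$ is a connected closed surface with Euler characteristic $6-15+10=1$, that is, $\mathbb{RP}^2$.

We compute $H_2(K;\mathbb F)$ directly. In characteristic $2$ the sum of the ten triangles is a nonzero cycle, since each edge occurs twice in its boundary. In general, let $\sum c_{abc}[abc]$ be a cycle, where $a<b<c$ and $\partial[abc]=[bc]-[ac]+[ab]$, and put $t=c_{123}$. The coefficients of ten of the edges in the boundary give, in turn: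
\[
\begin{array}{c|c|c}
\text{edge}&\text{equation}&\text{consequence}\\ \hline
12& c_{123}+c_{124}=0& c_{124}=-t\\
13& -c_{123}+c_{135}=0& c_{135}=t\\
15& -c_{135}+c_{156}=0& c_{156}=t\\
16& -c_{146}-c_{156}=0& c_{146}=-t\\
23& c_{123}+c_{236}=0& c_{236}=-t\\
24& c_{124}+c_{245}=0& c_{245}=t\\
35& c_{135}-c_{345}=0& c_{345}=t\\
46& c_{146}+c_{346}=0& c_{346}=t\\
56& c_{156}+c_{256}=0& c_{256}=-t\\
25& -c_{245}+c_{256}=0& 2t=0
\end{array}
\]
If $\operatorname{char}\mathbb F\neq2$, then $t=0$ and the cycle is zero. Hence $H_2(K;\mathbb F)=0$ if and only if $\operatorname{char}\mathbb F\ne2$, and Theorem~\ref{thm:homology} gives the statement on $\Sigma_3(G_K)$. Since $\Sigma_3(G_K)$ is not Cohen--Macaulay over $\mathbb F_2$, Corollary~\ref{cor:easy} shows that $\mathrm{Con}_3(G_K)$ is not co-chordal.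
\end{proof}

For larger $r$ and other primes it is easier to write down a cell complex and then pass to a simplicial one. We use the following fact \cite[Theorem~2C.5]{Hatcher}: a finite CW complex is homotopy equivalent to a finite simplicial complex of the same dimension. The resulting complex need not be pure, but by Lemma~\ref{lem:top} its top homology does not change when it is replaced by the subcomplex generated by its top-dimensional faces.

\begin{proof}[Proof of Theorem~\ref{thm:allr}(b)]
\emph{The restriction.} Let $\Delta$ be a finite complex. Extension of scalars is exact, so $\dim_{\mathbb F}\tilde H_j(\Delta;\mathbb F)$ depends only on $\operatorname{char}\mathbb F$. Write $\tilde H_j(\Delta;\mathbb Z)\cong\mathbb Z^{b_j}\oplus T_j$ with $T_j$ finite, and let $t_j(p)$ be the number of cyclic summands of $p$-power order in the primary decomposition of $T_j$. The universal coefficient theorem gives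
\[
\dim\tilde H_j(\Delta;\mathbb Q)=b_j,\qquad \dim\tilde H_j(\Delta;\mathbb F_p)=b_j+t_j(p)+t_{j-1}(p).
\]
Apply this to the finitely many complexes $\mathrm{Ind}_r(G)[W]$ in Proposition~\ref{prop:criterion}. If the groups in that criterion vanish over some $\mathbb F_p$, they vanish over $\mathbb Q$. If they vanish over $\mathbb Q$, they vanish over $\mathbb F_p$ for every $p$ that divides the order of none of the finitely many groups $T_j$.

\emph{Realization.} Let $r\ge3$ and $d=r-1\ge2$. By Theorem~\ref{thm:homology} it suffices to find, for each admissible set of characteristics, a pure $d$-dimensional $K$ with $H_d(K;\mathbb F)=0$ exactly in those characteristics.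

For the empty set take the boundary of a $(d+1)$-simplex, a $d$-sphere, for which $H_d\cong\mathbb F$. (Each facet omits one vertex, so $G_K$ consists of two cliques of size $r+1$ joined by a perfect matching.) For the set of all characteristics take a $d$-simplex. (Then $G_K$ is a clique of size $r$ together with an isolated vertex, and $\Sigma_r(G_K)$ is a point.)

Every other admissible set is the complement of a nonempty finite set of primes; let $m$ be their product. Let $M$ be the CW complex obtained from $S^{d-1}$, with one $0$-cell and one $(d-1)$-cell, by attaching a $d$-cell along a map $S^{d-1}\to S^{d-1}$ of degree $m$; such a map exists because $d-1\ge1$. The cellular boundary map in degree $d$ is multiplication by $m$ on $\mathbb F$, so $H_d(M;\mathbb F)=0$ if and only if $\operatorname{char}\mathbb F$ is not a prime dividing $m$. Let $L$ be a finite simplicial complex of dimension $d$ homotopy equivalent to $M$, and let $K$ be generated by the $d$-faces of $L$. Then $K$ is pure of dimension $d$ and $H_d(K;\mathbb F)=H_d(L;\mathbb F)\cong H_d(M;\mathbb F)$.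

In this last case $\Sigma_r(G_K)$ is Cohen--Macaulay over $\mathbb Q$ but not over $\mathbb F_p$ for $p\mid m$. By Corollary~\ref{cor:easy}, $\mathrm{Con}_r(G_K)$ is not co-chordal, so the conjecture fails for this $r$.
\end{proof}

\section{Coverings and the all-fields version}\label{sec:cover}

So far every proof of non-chordality came from Corollary~\ref{cor:easy}, that is, from nonzero top homology of $K$ over some field. For Theorem~\ref{thm:allfields} this homology must vanish over all fields, so a finer obstruction is needed. A simplicial deletion in $\mathcal C_K$ takes place inside an incident set, hence near one vertex of $K$. Such a local move can be repeated in each sheet of a covering of $K$. So chordality passes to coverings, whereas vanishing of homology need not.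

\subsection{Chordality lifts to double coverings}

Let $p\colon E\to|K|$ be a double covering, connected or not. A closed simplex is contractible, so its preimage is a disjoint union of two copies of it, its \emph{lifts}. A lift is determined by its vertex set, because the vertex set determines the simplex below and two lifts of one simplex that share a point coincide. So the lifts form a finite simplicial complex $\hat K$ triangulating $E$, and $p$ maps each face of $\hat K$ bijectively onto a face of $K$. Moreover:
\begin{itemize}
\item[(P)] for every face $\sigma$ of $K$, every $x\in\sigma$ and every vertex $\hat x$ with $p(\hat x)=x$, there is exactly one face $\hat\sigma\ni\hat x$ of $\hat K$ with $p(\hat\sigma)=\sigma$.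
\end{itemize}
If $\hat x\in\hat\sigma$ and $p(\hat\sigma)\subseteq y$, then the lift of $y$ through $\hat x$ contains a face over $p(\hat\sigma)$ through $\hat x$, which is $\hat\sigma$ by (P). We refer to this as \emph{nesting}. It shows that $\hat K$ is pure of dimension $r-1$. Let $\hat X$ and $\hat Y$ be its sets of vertices and facets; $p$ induces two-to-one maps $\hat X\to X$ and $\hat Y\to Y$, and we write $p\colon\hat X\sqcup\hat Y\to X\sqcup Y$ for their union. A \emph{lift} of an incident set $F$ of $K$ is an incident set $\hat F$ of $\hat K$ with $p(\hat F)=F$.

\begin{lemma}\label{lem:lift}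
\begin{itemize}
\item[(a)] The map $p$ is injective on every incident set $\hat F$ of $\hat K$, and $p(\hat F)$ is incident.
\item[(b)] If $F$ is an incident set of $K$, $v\in F$ and $p(\hat v)=v$, then $F$ has exactly one lift containing $\hat v$. Hence $F$ has exactly two lifts, and they are disjoint.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $\hat F=\hat A\cup\hat B$. The set $\hat A$ lies in a facet, so it is a face and $p$ is injective on it. Two facets in $\hat B$ with the same image share a vertex of $\hat A$, so they are equal by (P). Finally $\hat A\subseteq\hat y$ implies $p(\hat A)\subseteq p(\hat y)$.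

(b) Let $F=A\cup B$. First let $v=x\in A$ and $\hat v=\hat x$. In a lift containing $\hat x$, the $\hat X$-part is a face over $A$ through $\hat x$, and the $\hat Y$-part consists of facets through $\hat x$ lying over the members of $B$. By (P) these are determined, and by nesting the face over $A$ lies in each of these facets. So there is exactly one lift containing $\hat x$. Now let $v=y\in B$ and $\hat v=\hat y$. Fix $x\in A$ and let $\hat x$ be the vertex of the facet $\hat y$ over $x$. A lift containing $\hat y$ contains a vertex over $x$ that lies in $\hat y$, namely $\hat x$; and the lift containing $\hat x$ contains the facet over $y$ through $\hat x$, namely $\hat y$. The last sentence follows because every $v\in F$ has two preimages, and a lift contains exactly one of them by (a).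
\end{proof}

\begin{proposition}\label{prop:cover}
Let $\hat K$ be a double covering of $K$. If $\mathcal C_K$ is chordal, then $\mathcal C_{\hat K}$ is chordal. Consequently, if $H_{r-1}(\hat K;\mathbb F)\ne0$ for some field $\mathbb F$, then $\mathrm{Con}_r(G_K)$ is not co-chordal.
\end{proposition}

\begin{proof}
For a clutter $\mathcal D\subseteq\mathcal C_K$ put $\hat{\mathcal D}=\{\hat F\in\mathcal C_{\hat K}: p(\hat F)\in\mathcal D\}$. By Lemma~\ref{lem:lift}(a), $\mathcal D=\mathcal C_K$ gives $\hat{\mathcal D}=\mathcal C_{\hat K}$, and $\mathcal D=\emptyset$ gives $\hat{\mathcal D}=\emptyset$. So it suffices to show: if $e$ is a simplicial maximal subcircuit of $\mathcal D$, then two simplicial deletions transform $\hat{\mathcal D}$ into $\{\hat F\in\hat{\mathcal D}: e\not\subseteq p(\hat F)\}$, the clutter attached to $\mathcal D\setminus e$.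

The set $N=N_{\mathcal D}[e]$ is incident by Lemma~\ref{lem:incident}(c). Let $\hat N_1,\hat N_2$ be its two disjoint lifts, and let $\hat e_i\subseteq\hat N_i$ be the subset lying over $e$. We make two observations.

(1) \emph{Every $r$-subset $\hat F$ of $\hat N_i$ belongs to $\hat{\mathcal D}$.} Its image is an $r$-subset of $N$, hence a circuit of $\mathcal D$ that meets $X$ and $Y$. So $\hat F$ meets $\hat X$ and $\hat Y$ and is incident by Lemma~\ref{lem:incident}(b).

(2) \emph{If $\hat F\in\hat{\mathcal D}$ and $e\subseteq p(\hat F)$, then $\hat e_i\subseteq\hat F\subseteq\hat N_i$ for some $i$.} The circuit $p(\hat F)$ of $\mathcal D$ contains $e$, so it lies in $N$. Choose $\hat v\in\hat F$ and let $\hat N_i$ be the lift of $N$ containing $\hat v$. The subset of $\hat N_i$ over $p(\hat F)$ is a lift of $p(\hat F)$ by (1) and contains $\hat v$, so it equals $\hat F$ by Lemma~\ref{lem:lift}(b).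

A circuit of $\hat{\mathcal D}$ containing $\hat e_i$ lies in $\hat N_1$ or $\hat N_2$ by (2), and it meets $\hat N_i$; so it lies in $\hat N_i$. With (1) this gives $N_{\hat{\mathcal D}}[\hat e_i]=\hat N_i$, and $\hat e_i$ is a simplicial maximal subcircuit of $\hat{\mathcal D}$. Deleting $\hat e_1$ removes only circuits inside $\hat N_1$, which is disjoint from $\hat N_2$, so $\hat e_2$ is still simplicial afterwards. By (2), the two deletions together remove exactly the circuits $\hat F$ with $e\subseteq p(\hat F)$.

For the last statement, suppose $\mathrm{Con}_r(G_K)$ is co-chordal. Then $\mathrm{Con}_r(G_{\hat K})$ is co-chordal, $\Sigma_r(G_{\hat K})$ is Cohen--Macaulay over $\mathbb F$ by Corollary~\ref{cor:easy}, and $H_{r-1}(\hat K;\mathbb F)=0$ by Theorem~\ref{thm:homology}.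
\end{proof}

\subsection{A mapping torus}

We need a $d$-dimensional complex without top homology over any field but with a double covering that has some. A mapping torus of a self-map of a sphere of degree $2$ has this property: going once around the torus produces the unit $2-1$, while going twice around produces $2^2-1=3$.

\begin{proof}[Proof of Theorem~\ref{thm:allfields}]
Let $d=r-1\ge2$, $I=[0,1]$, and write $S^{d-1}=e^0\cup\sigma$ with a $0$-cell $e^0$ and a $(d-1)$-cell $\sigma$. Let $f\colon S^{d-1}\to S^{d-1}$ be a map of degree $2$ fixing $e^0$, and let
\[
T=S^{d-1}\times I\big/(z,1)\sim(f(z),0)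
\]
be its mapping torus. It is a CW complex with cells $e^0$, $\lambda=e^0\times I$, $\sigma$ and $\tau=\sigma\times I$, of dimensions $0$, $1$, $d-1$ and $d$. The characteristic map of $\tau$ is defined on $D^{d-1}\times I$. The bottom $D^{d-1}\times\{0\}$ covers $\sigma$ with degree $1$; the top covers it with degree $2$, through $f$, and carries the opposite boundary orientation. The side $\partial D^{d-1}\times I$ maps onto the closure of $\lambda$. For $d\ge3$ the side contributes nothing to the cellular boundary, as $1<d-1$. For $d=2$ it consists of two intervals, both running along $\lambda$ in the same direction and with opposite boundary orientations, so their contributions cancel. Hence $\partial\tau=\varepsilon(2\sigma-\sigma)=\varepsilon\sigma$ with $\varepsilon=\pm1$, and $H_d(T;\mathbb F)=0$ for every field $\mathbb F$.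

The second coordinate defines a map $T\to S^1=I/\partial I$. Let $q\colon\hat T\to T$ be the pullback of the connected double covering of $S^1$:
\[
\hat T=S^{d-1}\times I\times\mathbb Z/2\big/(z,1,i)\sim(f(z),0,i+1).
\]
This is a connected CW complex with two cells $e^0_i,\lambda_i,\sigma_i,\tau_i$ $(i\in\mathbb Z/2)$ over each cell of $T$. The bottom of $\tau_i$ lies on $\sigma_i$, its top on $\sigma_{i+1}$ and its side on the closure of $\lambda_i$, so $\partial\tau_i=\varepsilon(2\sigma_{i+1}-\sigma_i)$. Therefore
\[
\partial(\tau_0-\tau_1)=\varepsilon\,(2\sigma_1-\sigma_0-2\sigma_0+\sigma_1)=3\varepsilon\,(\sigma_1-\sigma_0),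
\]
and $\tau_0-\tau_1$ is a nonzero cycle over $\mathbb F_3$. As $\hat T$ has no cell of dimension $d+1$, $H_d(\hat T;\mathbb F_3)\ne0$.

By \cite[Theorem~2C.5]{Hatcher} there is a finite simplicial complex $L$ of dimension $d$ and a homotopy equivalence $g\colon|L|\to T$. Let $\hat L$ be the pullback of $q$ along $g$, triangulated by lifts, and let $\hat g\colon|\hat L|\to\hat T$ be the induced map. A loop in $|L|$ lifts to a loop in $|\hat L|$ exactly when its image under $g$ lifts to a loop in $\hat T$. So the classes of such loops form the subgroup $g_*^{-1}(q_*\pi_1\hat T)$, which has index $2$; hence $|\hat L|$ is connected and $\hat g$ induces an isomorphism on $\pi_1$. Coverings induce isomorphisms on $\pi_n$ for $n\ge2$, so $\hat g$ does too, and it is a homotopy equivalence by Whitehead's theorem.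

Let $K$ be the subcomplex of $L$ generated by its $d$-faces and let $\hat K\subseteq\hat L$ be its preimage, a double covering of $K$ with the same $d$-faces as $\hat L$. By Lemma~\ref{lem:top}, $H_d(K;\mathbb F)\cong H_d(T;\mathbb F)=0$ for every $\mathbb F$, and $H_d(\hat K;\mathbb F_3)\cong H_d(\hat T;\mathbb F_3)\ne0$. By Theorem~\ref{thm:homology}, $\Sigma_r(G_K)$ is Cohen--Macaulay over every field. By Proposition~\ref{prop:cover}, $\mathrm{Con}_r(G_K)$ is not co-chordal.
\end{proof}

\section{Erasable complexes}\label{sec:erasable}

\subsection{Erasable implies co-chordal}

An $(r-1)$-subset of a facet that lies in no other facet is a free face of $K$, and through it the whole subdivided facet can be removed. In Example~\ref{ex:two}, after the deletion of $\{y,y'\}$, the pair $13$ lies only in the circuit $13y$. Delete it. Then $1y$ lies only in $12y$ and $3y$ lies only in $23y$, and deleting these two pairs removes the rest of the triangle $y$. A maximal subcircuit that lies in a single circuit $F$ has neighborhood $F$ and is therefore simplicial.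

\begin{proof}[Proof of Theorem~\ref{thm:erasable}, first statement]
Let $y_1,\dots,y_s$ be an ordering as in the definition of erasable, and let $\mathcal D_i$ be the set of circuits of $\mathcal C_K^1$ whose $Y$-part is $\{y_j\}$ for some $j\ge i$. Then $\mathcal D_1=\mathcal C_K^1$ and $\mathcal D_{s+1}=\emptyset$. By Lemma~\ref{lem:reduce} it suffices to pass from $\mathcal D_i$ to $\mathcal D_{i+1}$ by simplicial deletions. Let $A\subset y_i$ be an $(r-1)$-set contained in no $y_j$ with $j>i$, and write $y_i=A\cup\{v\}$. The only circuit of $\mathcal D_i$ containing $A$ is $A\cup\{y_i\}$; delete $A$. For $a\in A$ put $e_a=(A\setminus\{a\})\cup\{y_i\}$. The circuits of $\mathcal D_i$ containing $e_a$ are $A\cup\{y_i\}$, which is gone, and $F_a=(A\setminus\{a\})\cup\{v\}\cup\{y_i\}$. For $a'\ne a$ the set $e_{a'}$ contains $a$ and so is not contained in $F_a$. Hence the sets $e_a$ can be deleted one after another, each lying in the single circuit $F_a$ at its turn. The $1+(r-1)$ circuits removed are all the circuits containing the vertex $y_i$, and $\mathcal D_{i+1}$ remains.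
\end{proof}

\subsection{The converse for $r=3$}

The difficulty in the converse is that a sequence of deletions need not begin as in Lemma~\ref{lem:reduce}; the extra circuits $\{x,y,y'\}$ allow other moves. In Example~\ref{ex:two} the pair $12$ is simplicial in $\mathcal C_K$, although $12$ is not a free edge of $K$: its neighborhood is the tetrahedron $\{1,2,y,y'\}$. Deleting it removes $12y$ and $12y'$ and keeps $1yy'$ and $2yy'$. The effect on the subdivision of $K$ is to flip the diagonal of a quadrilateral (Figure~\ref{fig:flip}). We show that, when $K$ has no free edge, every edge of $K$ stays in one of these two states forever.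

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\filldraw[fill=gray!15] (-1.4,0)--(0,1)--(1.4,0)--(0,-1)--cycle;
\draw[very thick] (-1.4,0)--(1.4,0);
\node[left] at (-1.4,0) {$x$}; \node[right] at (1.4,0) {$x'$};
\node[above] at (0,1) {$y$}; \node[below] at (0,-1) {$y'$};
\node at (0,-1.9) {(I)};
\filldraw[fill=gray!15] (3.6,0)--(5,1)--(6.4,0)--(5,-1)--cycle;
\draw[very thick] (5,1)--(5,-1);
\node[left] at (3.6,0) {$x$}; \node[right] at (6.4,0) {$x'$};
\node[above] at (5,1) {$y$}; \node[below] at (5,-1) {$y'$};
\node at (5,-1.9) {(II)};
\end{tikzpicture}
\caption{An edge $\{x,x'\}$ of a $2$-dimensional complex $K$ lying in exactly two facets $y,y'$. All four triples in $\{x,x',y,y'\}$ are disconnected in $G_K$. They give two ways to fill the quadrilateral $x\,y\,x'\,y'$: by $\{x,x',y\}$ and $\{x,x',y'\}$ (I), or by $\{x,y,y'\}$ and $\{x',y,y'\}$ (II).}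
\label{fig:flip}
\end{figure}

To reduce to complexes without free edges we restrict clutters. For $W\subseteq V$ let $\mathcal C[W]=\{F\in\mathcal C:F\subseteq W\}$.

\begin{lemma}\label{lem:induced}
If an $r$-uniform clutter $\mathcal C$ is chordal, then so is $\mathcal C[W]$.
\end{lemma}

\begin{proof}
Let $e$ be simplicial in $\mathcal C$. If $e$ lies in no circuit inside $W$, then $(\mathcal C\setminus e)[W]=\mathcal C[W]$. Otherwise $e$ is a maximal subcircuit of $\mathcal C[W]$ with $N_{\mathcal C[W]}[e]=N_{\mathcal C}[e]\cap W$, whose $r$-subsets are circuits inside $W$; so $e$ is simplicial in $\mathcal C[W]$, and $(\mathcal C\setminus e)[W]=\mathcal C[W]\setminus e$. Induct along a sequence of deletions exhausting $\mathcal C$.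
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:erasable}, second statement]
Let $r=3$ and suppose $K$ is not erasable. We show that $\mathcal C_K$ is not chordal.

\emph{Reduction.} Remove triangles from $Y$ one at a time, each time choosing one that has an edge in no other remaining triangle. If this exhausted $Y$, the order of removal would show that $K$ is erasable. So it stops at a nonempty $Y_0\subseteq Y$ such that every edge of a triangle in $Y_0$ lies in at least two triangles of $Y_0$. Let $K_0$ be generated by $Y_0$, with vertex set $X_0$. By Lemma~\ref{lem:incident}(a), $\mathcal C_K[X_0\cup Y_0]=\mathcal C_{K_0}$. By Lemma~\ref{lem:induced} we may replace $K$ by $K_0$. Thus we assume that for every edge $A$ of $K$ the set $B_A=\{y\in Y:A\subset y\}$ has at least two elements.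

\emph{The invariant.} Let $\mathcal D\subseteq\mathcal C_K$. An edge $A=\{x,x'\}$ of $K$ is \emph{good} in $\mathcal D$ if at least one of the following holds:
\begin{itemize}
\item[(I)] $A\cup\{y\}\in\mathcal D$ for all $y\in B_A$;
\item[(II)] $B_A=\{y,y'\}$ has two elements, and $\{x,y,y'\},\{x',y,y'\}\in\mathcal D$.
\end{itemize}
In $\mathcal C_K$ every edge satisfies (I). If all edges are good in $\mathcal D$, then $\mathcal D\ne\emptyset$. So it suffices to prove: if all edges are good in $\mathcal D$ and $e$ is a simplicial maximal subcircuit of $\mathcal D$, then all edges are good in $\mathcal D\setminus e$. The circuits of $\mathcal C_K$ have the form $\{x,x',y\}$ or $\{x,y,y'\}$, so $e$ is an incident pair $\{x,y\}$, an edge of $K$, or a pair of facets. Recall that no triple inside $X$ or inside $Y$ is a circuit.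

\emph{Case 1: $e=\{x,y\}$ with $x\in y$.} This case does not occur. Write the facet $y$ as $\{x,v_1,v_2\}$ and let $A_i=\{x,v_i\}$, so $y\in B_{A_i}$. Since $A_i$ is good, there is $c_i$ with $\{x,y,c_i\}\in\mathcal D$: take $c_i=v_i$ if (I) holds for $A_i$, and otherwise take for $c_i$ the second facet $y_i\neq y$ in $B_{A_i}$. We have $c_1\ne c_2$, because a facet $y_1=y_2$ would contain $x,v_1,v_2$ and equal $y$. So $x,y,c_1,c_2$ are four distinct elements of $N_{\mathcal D}[e]$, and $\{x,c_1,c_2\}$ and $\{y,c_1,c_2\}$ are circuits. If $(c_1,c_2)=(v_1,v_2)$, then $\{x,v_1,v_2\}\subseteq X$ is a circuit, which is impossible. If $(c_1,c_2)=(y_1,y_2)$, then $\{y,y_1,y_2\}\subseteq Y$ is a circuit, which is impossible. If $(c_1,c_2)=(v_1,y_2)$, the circuit $\{x,v_1,y_2\}$ gives $v_1\in y_2$; since also $A_2\subset y_2$, we get $y_2=y$, a contradiction. The case $(y_1,v_2)$ follows by exchanging the indices $1$ and $2$.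

\emph{Case 2: $e=A=\{x,x'\}$ is an edge of $K$.} The circuits containing $A$ have the form $A\cup\{y\}$. They occur in condition (I) for $A$ and in no other condition for any edge, so all other edges stay good, and (II) for $A$ persists if it holds. It remains to show that (II) holds for $A$ when (I) does. In that case $N_{\mathcal D}[A]=A\cup B_A$. This set contains no triple inside $Y$, so $|B_A|\le2$, and $|B_A|\ge2$ by the reduction. Write $B_A=\{y,y'\}$. Simpliciality gives $\{x,y,y'\},\{x',y,y'\}\in\mathcal D$, which is (II).

\emph{Case 3: $e=\{y,y'\}\subseteq Y$.} The circuits containing $e$ have the form $\{x,y,y'\}$. They occur in no condition (I), and in condition (II) only for an edge $A=\{x,x'\}$ with $B_A=\{y,y'\}$. So it suffices to show that such an edge satisfies (I) if it satisfies (II). If (II) holds, then $x,x'\in N_{\mathcal D}[e]$, and simpliciality gives $A\cup\{y\},A\cup\{y'\}\in\mathcal D$, which is (I).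

Thus all edges stay good under simplicial deletions, the clutter never becomes empty, and $\mathcal C_K$ is not chordal.
\end{proof}

The assumption $|B_A|\ge2$ was used only in Case 2. If $B_A=\{y\}$ and (I) holds, then $A$ is simplicial and its deletion destroys goodness; this is the first move in the proof that erasable implies co-chordal. The hypothesis $r=3$ enters through the list of three types of maximal subcircuits and through the fact that three facets never form a circuit.

\begin{remark}
Theorems~\ref{thm:homology} and~\ref{thm:erasable} give further examples for Theorem~\ref{thm:allfields} when $r=3$. A triangulated dunce hat $K$ is contractible and has no free edge. So $H_2(K;\mathbb F)=0$ for every field, while no triangle can be first in an erasing order. Hence $\Sigma_3(G_K)$ is Cohen--Macaulay over every field and $\mathrm{Con}_3(G_K)$ is not co-chordal.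
\end{remark}

\begin{thebibliography}{9}

\bibitem{DRS}
Priyavrat Deshpande, Amit Roy and Rutuja Sawant,
\emph{The complex of $r$-co-connected subgraphs, chordality and Fr\"oberg's theorem},
arXiv:2510.25710 (2025).

\bibitem{Hatcher}
Hatcher, \emph{Algebraic Topology}.

\end{thebibliography}
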